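# Discrete monodromy of equivariant holomorphic maps has finite covolume

## 1. Hermitian symmetric domains and their Bergman metric

**Definition 1.** A *Hermitian symmetric domain of noncompact type* is, in the form we use, a bounded domain $\mathbb{D}\subset\mathbb{C}^n$, $n\ge 1$, such that every point is an isolated fixed point of a holomorphic involution of $\mathbb{D}$. We write $G=\mathrm{Aut}(\mathbb{D})$ for its group of holomorphic automorphisms.

*Examples.* The disc $\Delta$, with $G=\mathrm{PSL}_2(\mathbb{R})$, or equivalently the upper half plane $\mathbb{H}$; the unit ball in $\mathbb{C}^n$; the polydisc $\Delta^n$. For $\Delta^2$ the group $G$ has two components: the swap of the factors is not connected to the identity.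

We recall the standard facts. $G$ is a Lie group with finitely many components and acts transitively and properly on $\mathbb{D}$. Its identity component $G^0$ is semisimple with trivial center and no compact factors. For $x\in\mathbb{D}$ the stabilizer $K_x\subset G^0$ is compact and contains the symmetry at $x$, and $x$ is the only point fixed by $K_x$. The domain $\mathbb{D}$ is contractible.

**Definition 2.** Let $K(z)=\sum_k|\varphi_k(z)|^2$, where $(\varphi_k)$ is an orthonormal basis of the square-integrable holomorphic functions on $\mathbb{D}$ (the Bergman kernel on the diagonal). The *Bergman metric* $h$ is the Hermitian metric with Kähler form $\omega_h=i\partial\bar\partial\log K$. Put $\mathrm{vol}=\omega_h^n/n!$.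

If $g\in G$ has Jacobian determinant $J_g$, then $\varphi\mapsto(\varphi\circ g)J_g$ is a unitary operator, so
$$K(z)=K(gz)\,|J_g(z)|^2. \tag{1}$$
Since $\log|J_g|^2$ is pluriharmonic, $\omega_h$, $h$ and $\mathrm{vol}$ are $G$-invariant.

*Example.* On $\Delta$ take $\varphi_k=\sqrt{(k+1)/\pi}\,z^k$. Then $K=\frac1\pi\sum(k+1)|z|^{2k}=\frac{1}{\pi(1-|z|^2)^2}$ and $\omega_h=\frac{2i\,dz\wedge d\bar z}{(1-|z|^2)^2}=\frac{4\,dx\wedge dy}{(1-|z|^2)^2}$. This is the area form of the hyperbolic metric of curvature $-1$.

## 2. Lattices and bounded forms

**Definition 3.** A discrete subgroup $\Gamma\subset G$ is a *lattice* if $\Gamma\backslash G$ has finite measure for the measure induced by Haar measure on $G$.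

*Examples.* $\mathrm{PSL}_2(\mathbb{Z})\subset\mathrm{PSL}_2(\mathbb{R})$ is a lattice: its usual fundamental domain in $\mathbb{H}$ is a triangle with angles $\frac\pi3,\frac\pi3,0$, of area $\frac\pi3$. The cyclic group generated by $w\mapsto 2w$ is discrete and is not a lattice: the fundamental domain $\{1\le|w|<2\}$ has area $\int_0^\pi\int_1^2\frac{r\,dr\,d\theta}{r^2\sin^2\theta}=\infty$. We check in Section 10 that finite area of the quotient of $\mathbb{D}$ and finite Haar measure are the same thing here; only one direction is needed.

**Definition 4.** Let $g$ be a Hermitian metric on a complex manifold and $\beta$ an $\ell$-form. Put $|\beta|_g=\sup|\beta(v_1,\dots,v_\ell)|$ over $g$-unit tangent vectors at the given point. The form is *bounded* for $g$ if $|\beta|_g$ is a bounded function.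

A wedge product of bounded forms is bounded, and a bounded form of top degree is dominated by a constant times the volume form of $g$, so it is absolutely integrable over any set of finite $g$-volume.

*Example.* On $\Delta$ with the Bergman metric every compactly supported smooth form is bounded, and so is $\mathrm{vol}$. The form $dx\wedge dy/(1-|z|^2)^3$ is not.

## 3. Equivariant maps

Let $\mathcal{M}$ be a connected complex manifold with universal covering $\mathcal{M}^u$, on which $\pi_1(\mathcal{M})$ acts by deck transformations.

**Definition 5.** Given a homomorphism $\rho:\pi_1(\mathcal{M})\to G$, a holomorphic map $p:\mathcal{M}^u\to\mathbb{D}$ is *$\rho$-equivariant* if $p(\gamma\cdot x)=\rho(\gamma)p(x)$ for all $\gamma\in\pi_1(\mathcal{M})$, $x\in\mathcal{M}^u$. We write $\Gamma=\rho(\pi_1(\mathcal{M}))$.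

Since $h$ is $G$-invariant, $\gamma^*(p^*h)=(\rho(\gamma)\circ p)^*h=p^*h$. So $p^*h$ descends to a semipositive tensor $h_{\mathcal{M}}\ge0$ on $\mathcal{M}$. In the same way $p^*\omega_h$ and $p^*\mathrm{vol}$ descend, and we keep their names on $\mathcal{M}$.

*Examples.* (a) If $\Gamma$ is discrete and torsion-free, take $\mathcal{M}=\Gamma\backslash\mathbb{D}$, $\mathcal{M}^u=\mathbb{D}$, $p=\mathrm{id}$. For the image of $\Gamma(2)$ in $\mathrm{PSL}_2(\mathbb{Z})$ this gives $\mathcal{M}=\mathbb{P}^1\setminus\{0,1,\infty\}$.

(b) Let $Y=\Lambda\backslash\Delta$ be a compact Riemann surface of genus at least $2$ and let $\mathcal{M}\to Y$ be a nonconstant, possibly ramified, holomorphic map from a compact Riemann surface. Lifting $\mathcal{M}^u\to\mathcal{M}\to Y$ to $\Delta$ gives an equivariant $p$ with $\Gamma\subset\Lambda$. It is locally biholomorphic off the points over the ramification, so at generic points, though not everywhere.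

## 4. Normal crossings and the metric of the punctured disc

**Definition 6.** A divisor $D=\bigcup_jD_j$ in a compact complex manifold $\overline{\mathcal{M}}$ of dimension $m$ is *simple normal crossings* (SNC) if its components $D_j$ are smooth and near each point there are coordinates in which the components through that point are $\{z_1=0\},\dots,\{z_a=0\}$.

*Example.* $\{z_1z_2z_3=0\}\subset\mathbb{P}^2$ is SNC. Three lines through one point are not; blowing up that point makes the total transform SNC.

By Hironaka, a smooth quasi-projective variety $\mathcal{M}$ is $\overline{\mathcal{M}}\setminus D$ with $\overline{\mathcal{M}}$ smooth projective and $D$ SNC, possibly empty. Each point of $\overline{\mathcal{M}}$ is the center of a coordinate polydisc $U\cong\Delta^m$, with coordinates defined near $\overline U$, such that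
$$U\cap\mathcal{M}=(\Delta^*)^a\times\Delta^{m-a},$$
where $z_1,\dots,z_a$ define distinct components of $D$, and $\overline U$ misses all other components. Put $U(\tfrac12)=\{|z_i|<\tfrac12\ \forall i\}$. Fix finitely many such charts $U_\nu$ with the $U_\nu(\frac12)$ covering $\overline{\mathcal{M}}$.

**Definition 7.** On $U\cap\mathcal{M}$ the *Poincaré-type metric* is
$$g_U=\sum_{i\le a}\frac{|dz_i|^2}{|z_i|^2\log^2|z_i|}+\sum_{i>a}\frac{|dz_i|^2}{(1-|z_i|^2)^2}.$$

*Example.* For $m=a=1$ this is a metric on $\Delta^*$. The circle $|z|=r$ has length $2\pi/|\log r|$, which tends to $0$ as $r\to0$, and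
$$\int_{|z|<1/2}\frac{dA}{|z|^2\log^2|z|}=2\pi\int_0^{1/2}\frac{dr}{r\log^2r}=\frac{2\pi}{\log2}<\infty. \tag{2}$$
So the puncture is a thin end of finite area. It is also infinitely far away, since $\int_0\frac{dr}{r|\log r|}=\infty$.

Two consequences will be used. First, on $U(\frac12)$
$$g_U\ge\sum_i|dz_i|^2, \tag{3}$$
because $r|\log r|\le 1/e$ on $(0,1)$ and $1-|z_i|^2\le1$. Second, $U(\frac12)\cap\mathcal{M}$ has finite $g_U$-volume: the volume is a product of integrals as in (2) and of $\int_{|z|<1/2}(1-|z|^2)^{-2}dA<\infty$.

## 5. Monodromy groups that are lattices: Theorem A and its hypotheses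

If the image of $\rho$ is discrete, must it have finite covolume? In Chenglong Yu, Zhiwei Zheng, "Calabi-Yau Varieties via Cyclic Covers, and Complex Hyperbolic Structures for their Moduli Spaces", arXiv:2401.04006 (2024), this is a conjecture, for algebraic $\mathcal{M}$ and generically locally biholomorphic $p$. It is also known that if $\Gamma$ lies in an arithmetic subgroup, then it has finite index there; we shall not use that. The conjecture is true.

**Theorem A.** Let $\mathcal{M}$ be a (connected) smooth quasi-projective complex variety, $\mathbb{D}$ a Hermitian symmetric domain of noncompact type, $\rho:\pi_1(\mathcal{M})\to\mathrm{Aut}(\mathbb{D})$ a homomorphism and $p:\mathcal{M}^u\to\mathbb{D}$ a $\rho$-equivariant holomorphic map that is locally biholomorphic at generic points of $\mathcal{M}^u$. If $\Gamma=\rho(\pi_1(\mathcal{M}))$ is discrete in $\mathrm{Aut}(\mathbb{D})$, then $\Gamma$ is a lattice in $\mathrm{Aut}(\mathbb{D})$.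

Each hypothesis matters. If $p$ is constant and $\rho$ trivial, then $\Gamma=1$ is not a lattice.

Without algebraicity take $\mathcal{M}=\langle w\mapsto2w\rangle\backslash\mathbb{H}$ and $p=\mathrm{id}$: then $\Gamma$ is discrete but not a lattice. The map $w\mapsto\exp(2\pi i\log w/\log2)$ identifies this $\mathcal{M}$ with an annulus. So $\mathcal{M}$ carries a nonconstant bounded holomorphic function, which a compact Riemann surface minus finitely many points does not.

Discreteness is not automatic. Let $\mathcal{M}=\mathbb{P}^1\setminus\{0,1,\infty\}$ and let $T\subset\Delta$ be a hyperbolic triangle with an angle $\pi\alpha$, $\alpha$ irrational; for instance with angles $\frac{\pi}{2\sqrt2},\frac\pi4,\frac\pi4$, whose sum is less than $\pi$. The Riemann map $\mathbb{H}\to T$ taking $0,1,\infty$ to the vertices, with $0$ going to the vertex of angle $\pi\alpha$, extends by Schwarz reflection across the three boundary intervals, and repeated reflection continues it along every path in $\mathcal{M}$. Reflections in the sides of $T$ preserve $\Delta$, so we obtain a locally biholomorphic equivariant map $p:\mathcal{M}^u\to\Delta$.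 A loop around $0$ crosses the two intervals adjacent to $0$, so its image under $\rho$ is a product of two reflections in sides meeting at angle $\pi\alpha$: a rotation by $\pm2\pi\alpha$, of infinite order. Its powers form an infinite subset of a compact stabilizer, so $\Gamma$ is not discrete. Thus the discreteness hypothesis in Theorem A cannot be dropped.

## 6. Trivial, cyclic and cocompact monodromy

Suppose in this section that $\Gamma$ is torsion-free. Then $X=\Gamma\backslash\mathbb{D}$ is a manifold and $p$ induces $f:\mathcal{M}'\to X$, where for now $\mathcal{M}'=\mathcal{M}$.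

*Trivial $\Gamma$.* Then $p$ descends to $\mathcal{M}\to\mathbb{D}\subset\mathbb{C}^n$. Its components are bounded holomorphic functions, so they extend over $D$ to the compact $\overline{\mathcal{M}}$ and are constant. This contradicts local biholomorphy, so the case does not occur, as the theorem predicts.

*Infinite cyclic $\Gamma$, $n=1$.* A generator is hyperbolic or parabolic, so $X$ is an annulus or $\Delta^*$. Then $f$ is a nonconstant bounded holomorphic function on a compact Riemann surface minus finitely many points, which is impossible.

*Compact $\mathcal{M}$.* For a $2n$-form $\alpha$ with compact support on $X$ put $T(\alpha)=\int_{\mathcal{M}}f^*\alpha$. By Stokes, $T(d\eta)=\int_{\mathcal{M}}d(f^*\eta)=0$. On the connected oriented manifold $X$ a compactly supported $2n$-form of integral $0$ is $d\eta$ with $\eta$ compactly supported. So $T(\alpha)=c\int_X\alpha$ for a constant $c$. A holomorphic map pulls back nonnegative top forms to nonnegative ones, so testing on a bump form near a point where $f$ is locally biholomorphic gives $c>0$. If $f$ missed a point, it would miss a neighborhood of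 it, as $f(\mathcal{M})$ is closed; a bump form $\alpha$ there would have $T(\alpha)=0\ne c\int_X\alpha$. So $f$ is onto, $X$ is compact, and $\Gamma$ is a lattice.

## 7. Degree without properness

The last argument is degree theory, so the first attempt in general is to use the degree of $f$. But $f$ need not be proper. Take $Y=\Gamma\backslash\Delta$ compact of genus $2$ and $\mathcal{M}=Y\setminus\{y_0\}$, with $p$ the lift of $\mathcal{M}^u\to\mathcal{M}\subset Y$ to $\Delta$; here $\pi_1(\mathcal{M})\to\pi_1(Y)=\Gamma$ is onto. Then $f$ is the inclusion $\mathcal{M}\subset Y$, and the preimage of the compact set $Y$ is not compact. Nor can one always extend $f$ over $D$: for $\mathcal{M}=X=\mathbb{P}^1\setminus\{0,1,\infty\}$ the punctures go to the ends of $X$.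

A second attempt goes through volume. A Schwarz lemma bounds $f^*\mathrm{vol}$ by the Poincaré-type volume near $D$, so $\int f^*\mathrm{vol}<\infty$, and hence $f(\mathcal{M}')$ has finite volume. This does not finish either, because nothing yet says that $f(\mathcal{M}')$ fills $X$. For the inclusion of $\{|z|<\frac12\}$ in $\Delta$ the integral of $f^*\mathrm{vol}$ is finite while $\Delta$ has infinite area. In this example
$$T(d\eta)=\int_{|z|<1/2}d\eta=\int_{|z|=1/2}\eta$$
is not zero for every $\eta$. So the exact obstruction is the boundary term in Stokes' theorem: $\eta$ has compact support on $X$, but $f^*\eta$ does not on $\mathcal{M}'$.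

On an algebraic $\mathcal{M}$ the boundary term dies, and in dimension one this can be seen by hand. Near a puncture, with coordinate $z\in\Delta^*$, the Schwarz lemma gives $f^*h\le C|dz|^2/(|z|^2\log^2|z|)$. The form $\eta$ is bounded, so $|\int_{|z|=r}f^*\eta|$ is at most a constant times the length of the circle, that is, at most $C'\cdot2\pi/|\log r|\to0$. So $\int f^*d\eta=0$, the degree $c$ exists, and from $c\int_X\psi\,\mathrm{vol}=\int(\psi\circ f)f^*\mathrm{vol}\le\int f^*\mathrm{vol}$ for $0\le\psi\le1$ we get $\mathrm{vol}(X)<\infty$.

In higher dimension we replace small circles by cutoff functions whose gradient in the Poincaré-type metric tends to $0$. The function to cut off with is $\log(-\log|z|^2)$: on $\Delta^*$, with $L=|\log|z||$, one has $|dz/z|_{g}=L$, hence $|d\log(-\log|z|^2)|_g=\frac1L|d\log|z||_g\le1$.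

## 8. Torsion-free quotient and Schwarz estimate

Sections 8 and 9 are stated so that they serve again in Section 12.

**Setting S.** $\overline{\mathcal{M}}$ is a connected compact complex manifold of dimension $m$, $D\subset\overline{\mathcal{M}}$ is an SNC divisor, possibly empty, and $\mathcal{M}=\overline{\mathcal{M}}\setminus D$, with charts as in Section 4. The homomorphism $\rho$ has discrete image $\Gamma$, and $p:\mathcal{M}^u\to\mathbb{D}$ is any $\rho$-equivariant holomorphic map.

**Step 1 (a manifold quotient).** The aim is to replace $\Gamma\backslash\mathbb{D}$ by a manifold, at the cost of a finite covering of $\mathcal{M}$.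

The pair $(\overline{\mathcal{M}},D)$ can be triangulated by finite complexes, so $\mathcal{M}$ is homotopy equivalent to a finite complex. Hence $\pi_1(\mathcal{M})$ and $\Gamma$ are finitely generated. The adjoint action of $G$ on $\mathrm{Lie}(G)$ is faithful: if $g$ acts trivially, it centralizes $G^0$, so for each $x$ we have $K_x=gK_xg^{-1}$, which fixes $gx$; since $x$ is the only fixed point of $K_x$, $gx=x$. Thus $g=1$. So $\Gamma$ is a finitely generated linear group over $\mathbb{R}$, and by Selberg's lemma it has a torsion-free subgroup $\Gamma'$ of finite index $d=[\Gamma:\Gamma']$. Fix any such $\Gamma'$.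

As $\Gamma'$ is discrete and $G$ acts properly, $\Gamma'$ acts properly discontinuously. Stabilizers in $\Gamma'$ are discrete in compact groups, so finite, so trivial: the action is free. Hence $X=\Gamma'\backslash\mathbb{D}$ is a connected complex manifold to which $h,\omega_h,\mathrm{vol}$ descend. Let $q:\mathbb{D}\to X$ be the projection.

Let $\mathcal{M}'=\rho^{-1}(\Gamma')\backslash\mathcal{M}^u$ and let $\pi:\mathcal{M}'\to\mathcal{M}$ be the covering. It is connected, of degree $[\pi_1(\mathcal{M}):\rho^{-1}(\Gamma')]=[\Gamma:\Gamma']=d$. By equivariance $p$ induces a holomorphic map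
$$f:\mathcal{M}'\to X,\qquad f^*h=\pi^*h_{\mathcal{M}}.$$

**Step 2 (Schwarz estimate).** The aim is to bound $h_{\mathcal{M}}$ near $D$, with no information on $p$ there: *there is $C$ depending only on $\mathbb{D}$ such that on each chart*
$$h_{\mathcal{M}}\le C\,g_U\quad\text{on }U\cap\mathcal{M}. \tag{4}$$

Let $P=\mathbb{H}^a\times\Delta^{m-a}\to U\cap\mathcal{M}$ be the universal covering, with $z_i=e^{\sqrt{-1}\,w_i}$ for $i\le a$. Then $dz_i/z_i=\sqrt{-1}\,dw_i$ and $\log|z_i|=-\mathrm{Im}\,w_i$, so $g_U$ pulls back to
$$g_P=\sum_{i\le a}\frac{|dw_i|^2}{(\mathrm{Im}\,w_i)^2}+\sum_{i>a}\frac{|dz_i|^2}{(1-|z_i|^2)^2}.$$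
Since $P$ is simply connected, $P\to\mathcal{M}$ lifts to $P\to\mathcal{M}^u$. Composing with $p$ gives a holomorphic $\varphi:P\to\mathbb{D}$ such that $\varphi^*h$ is the pullback of $h_{\mathcal{M}}$. So it suffices to show $\varphi^*h\le Cg_P$ for every holomorphic $\varphi:P\to\mathbb{D}$.

The metric $g_P$ is invariant under the product of the automorphism groups of the factors, which is transitive on $P$, and $h$ is invariant under the transitive group $G$. Moving points, and identifying $P$ with $\Delta^m$ by Cayley transforms, we need the estimate only at $0\in\Delta^m$ for $\varphi(0)=o$ a fixed point. There $g_P=4\sum_{i\le a}|dz_i|^2+\sum_{i>a}|dz_i|^2\ge\sum|dz_i|^2$. Let $R$ be such that $\mathbb{D}$ lies in the Euclidean ball of radius $R$ about the origin. For $v\in\mathbb{C}^m$ with $\max|v_i|=1$, the map $t\mapsto\varphi(tv)$ is holomorphic on $|t|<1$ with norm less than $R$, so by Cauchy $|d\varphi(0)v|\le R$. Hence $|d\varphi(0)v|\le R\max_i|v_i|\le R|v|$ for all $v$. With $h_o\le C_0\cdot$(Euclidean) we get $\varphi^*h\le C_0R^2\sum|dz_i|^2\le C_0R^2g_P$ at $0$. This proves (4) with $C=C_0R^2$.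

## 9. Cutoff functions and Stokes' theorem

**Step 3 (cutoff functions).** The aim is to exhaust $\mathcal{M}$ by functions that are nearly constant in the Poincaré-type metrics: *there are smooth, compactly supported $\chi_k:\mathcal{M}\to[0,1]$ with $\chi_k\to1$ pointwise and a constant $C$ with*
$$|d\chi_k|_{g_{U_\nu}}\le C/k\quad\text{on }U_\nu(\tfrac12)\cap\mathcal{M},\text{ for all }\nu\text{ and }k. \tag{5}$$

If $D=\emptyset$, take $\chi_k=1$. Otherwise let $s_j$ be the canonical section of $\mathcal{O}(D_j)$, with a smooth Hermitian norm scaled so that $|s_j|^2\le e^{-1}$. Put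
$$\tau=\sum_j\log(-\log|s_j|^2)\ge0,$$
a smooth function on $\mathcal{M}$ tending to $\infty$ at $D$. We bound each term of $d\tau$ on $U(\frac12)\cap\mathcal{M}$, where $U=U_\nu$.

Suppose first $D_j\cap U=\{z_i=0\}$. Then $\log|s_j|^2=\log|z_i|^2+u$ with $u$ smooth near $\overline U$. By (3) there is $C_1$ with $|u|\le C_1$ and $|du|_{g_U}\le C_1$ on $U(\frac12)\cap\mathcal{M}$. With $L=|\log|z_i||$ we have $|dz_i/z_i|_{g_U}=L$, hence $|d\log|s_j|^2|_{g_U}\le2L+C_1$. Also $-\log|s_j|^2=2L-u\ge\max(1,2L-C_1)$. So
$$|d\log(-\log|s_j|^2)|_{g_U}\le\frac{2L+C_1}{\max(1,2L-C_1)}\le\max(3,3C_1):$$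
if $L\ge C_1$, the numerator is at most $3L$ and the denominator at least $2L-C_1\ge L$; if $L\le C_1$, the numerator is at most $3C_1$ and the denominator at least $1$.

Suppose now that $D_j$ does not meet $U$. Then by our choice of charts $D_j$ misses $\overline U$, so $\log|s_j|^2$ is smooth near $\overline U$. As $-\log|s_j|^2\ge1$, (3) bounds $|d\log(-\log|s_j|^2)|_{g_U}\le|d\log|s_j|^2|_{g_U}$.

So $|d\tau|_{g_{U_\nu}}\le C_2$ on $U_\nu(\frac12)\cap\mathcal{M}$ for all of the finitely many $\nu$. Let $\chi:\mathbb{R}\to[0,1]$ be smooth, $\chi=1$ on $(-\infty,1]$, $\chi=0$ on $[2,\infty)$, and $\chi_k=\chi(\tau/k)$. Its support lies in $\{\tau\le2k\}$, which is closed in $\overline{\mathcal{M}}$ and disjoint from $D$, so compact in $\mathcal{M}$. Clearly $\chi_k\to1$, and $|d\chi_k|\le\frac1k\sup|\chi'|\,C_2$.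

**Step 4 (convergence and Stokes).** The aim is to integrate pulled-back forms over the noncompact $\mathcal{M}'$ as if it were compact.

Let $\beta$ be a smooth form on $X$ that is bounded for $h$. For tangent vectors $v_1,\dots,v_\ell$ at a point of $\mathcal{M}'$ over $U_\nu(\frac12)$, (4) and $f^*h=\pi^*h_{\mathcal{M}}$ give
$$|(f^*\beta)(v_1,\dots,v_\ell)|\le C_\beta\prod_i|f_*v_i|_h\le C_\beta C^{\ell/2}\prod_i|\pi_*v_i|_{g_{U_\nu}}.$$
So $f^*\beta$ is bounded for $\pi^*g_{U_\nu}$ over $U_\nu(\frac12)$. A smooth form $\theta$ on $\overline{\mathcal{M}}$ has bounded coefficients on $U_\nu(\frac12)$, so by (3) it is bounded for $g_{U_\nu}$ on $U_\nu(\frac12)\cap\mathcal{M}$. Finally $\pi^{-1}(U_\nu(\frac12)\cap\mathcal{M})$ has finite $\pi^*g_{U_\nu}$-volume, namely $d$ times the finite volume found in Section 4. This gives the following statement.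

**(4a)** If $\beta$ is a bounded smooth form on $X$ and $\theta$ a smooth form on $\overline{\mathcal{M}}$ with $\deg\beta+\deg\theta=2m$, then $\int_{\mathcal{M}'}f^*\beta\wedge\pi^*\theta$ converges absolutely, and the integral of the absolute value is at most $C_\theta\sup_X|\beta|_h$ with $C_\theta$ independent of $\beta$.

**(4b)** If $\eta$ is a smooth compactly supported form on $X$ and $\theta$ a closed smooth form on $\overline{\mathcal{M}}$ with $\deg\eta+1+\deg\theta=2m$, then
$$\int_{\mathcal{M}'}f^*(d\eta)\wedge\pi^*\theta=0. \tag{6}$$

*Proof of (4b).* As $\pi$ is a finite covering, $(\chi_k\circ\pi)\,f^*\eta\wedge\pi^*\theta$ has compact support in $\mathcal{M}'$. By Stokes' theorem, since $d\theta=0$,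
$$\int_{\mathcal{M}'}(\chi_k\circ\pi)\,f^*d\eta\wedge\pi^*\theta=-\int_{\mathcal{M}'}\pi^*d\chi_k\wedge f^*\eta\wedge\pi^*\theta.$$
Over $U_\nu(\frac12)$ the forms $f^*\eta$ and $\pi^*\theta$ are bounded for $\pi^*g_{U_\nu}$, and $\pi^*d\chi_k$ is bounded by $C/k$ by (5). So the right side is at most
$$\frac{C'}{k}\sum_\nu\mathrm{vol}_{\pi^*g_{U_\nu}}\big(\pi^{-1}(U_\nu(\tfrac12)\cap\mathcal{M})\big)\longrightarrow0.$$
The form $d\eta$ has compact support, so it is bounded, and by (4a) $f^*d\eta\wedge\pi^*\theta$ is absolutely integrable. By dominated convergence the left side tends to $\int_{\mathcal{M}'}f^*d\eta\wedge\pi^*\theta$. $\square$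

## 10. Constant degree and finite volume: proof of Theorem A

Under the hypotheses of Theorem A we are in Setting S, with $m=n$ since $p$ is somewhere locally biholomorphic.

**Step 5 (a constant positive degree).** The aim is to show that $f$ covers $X$ evenly on average. For compactly supported smooth $2n$-forms $\alpha$ on $X$ put $T(\alpha)=\int_{\mathcal{M}'}f^*\alpha$, which converges by (4a). By (4b) with $\theta=1$, $T(d\eta)=0$ for compactly supported $\eta$. Since $X$ is connected and oriented, integration $H^{2n}_c(X,\mathbb{R})\to\mathbb{R}$ is an isomorphism. Hence there is a constant $c$ with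
$$\int_{\mathcal{M}'}f^*\alpha=c\int_X\alpha\qquad\text{for all compactly supported smooth }\alpha. \tag{7}$$
If $\alpha\ge0$ then $f^*\alpha\ge0$, because $f$ is holomorphic. Choose $x\in\mathcal{M}'$ where $f$ is locally biholomorphic and $\alpha\ge0$ with small support and $\alpha>0$ at $f(x)$. Then $f^*\alpha>0$ near $x$, so $T(\alpha)>0$ and $c>0$.

**Step 6 (finite volume).** The aim is to let $\alpha$ grow to $\mathrm{vol}$. Take smooth compactly supported functions $0\le\psi_j\uparrow1$ on $X$. By (7), and (4a) for the bounded form $\mathrm{vol}$,
$$c\int_X\psi_j\,\mathrm{vol}=\int_{\mathcal{M}'}(\psi_j\circ f)\,f^*\mathrm{vol}\le\int_{\mathcal{M}'}f^*\mathrm{vol}<\infty.$$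
As $j\to\infty$ and $c>0$, we get $\mathrm{vol}(X)<\infty$.

**Step 7 (from volume to Haar measure).** The aim is to pass from $\mathbb{D}$ to $G$. Push a left Haar measure $\mu$ of $G$ forward by $g\mapsto g\cdot o$, which is a proper map. The result is a $G$-invariant Radon measure on the homogeneous space $\mathbb{D}$, so it is a positive multiple of $\mathrm{vol}$. Cover $\mathbb{D}$ by countably many open sets $B_1,B_2,\dots$ with $\gamma B_i\cap B_i=\emptyset$ for $1\ne\gamma\in\Gamma'$. Then $F=\bigcup_i\big(B_i\setminus\Gamma'(B_1\cup\dots\cup B_{i-1})\big)$ is a Borel set meeting each $\Gamma'$-orbit exactly once, and $\mathrm{vol}(F)=\mathrm{vol}(X)$. Its preimage in $G$ is a fundamental domain for left multiplication by $\Gamma'$, of finite $\mu$-measure. The group $G$ is unimodular: its modular function is trivial on the semisimple $G^0=[G^0,G^0]$, so it has finite image in $\mathbb{R}_{>0}$, which is $\{1\}$. So $\mu$ induces a finite right-invariant measure on $\Gamma'\backslash G$, and $\Gamma'$ is a lattice. The discrete group $\Gamma\supset\Gamma'$ is then a lattice too. This proves Theorem A.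 $\blacksquare$

Discreteness was used exactly to make $X$ a manifold.

## 11. Degree formula and covolume bound

For a discrete group $\Gamma$ with a torsion-free subgroup $\Gamma'$ of finite index put
$$\mathrm{vol}(\Gamma\backslash\mathbb{D}):=\mathrm{vol}(\Gamma'\backslash\mathbb{D})/[\Gamma:\Gamma'].$$
This does not depend on $\Gamma'$: given another choice $\Gamma''$, compare both with $\Gamma'\cap\Gamma''$, using that $(\Gamma'\cap\Gamma'')\backslash\mathbb{D}\to\Gamma'\backslash\mathbb{D}$ is a covering of degree $[\Gamma':\Gamma'\cap\Gamma'']$. *Example:* the image of $\Gamma(2)$ has index $6$ in $\mathrm{PSL}_2(\mathbb{Z})$, and its quotient consists of two ideal triangles, of area $2\pi$; so $\mathrm{vol}(\mathrm{PSL}_2(\mathbb{Z})\backslash\mathbb{H})=\frac\pi3$.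

**Definition 8.** For a line bundle $L$ on a projective manifold of dimension $n$, the *volume* is $\mathrm{vol}(L)=\limsup_kn!\,h^0(kL)/k^n$; $L$ is *big* if $\mathrm{vol}(L)>0$. If $L$ is ample, then $\mathrm{vol}(L)=L^n$.

*Example.* On a curve $\mathrm{vol}(L)=\max(\deg L,0)$, by Riemann–Roch.

**Definition 9.** A *singular Hermitian metric* on $L$ is given by $|e|^2=e^{-\phi}$ on local frames $e$ with $\phi\in L^1_{loc}$; its *curvature current* $i\partial\bar\partial\phi$ lies in $2\pi c_1(L)$ and is positive if the weights $\phi$ are plurisubharmonic (psh). For a closed positive $(1,1)$-current $S$ let $S_{ac}$ be the part of $S$ whose coefficients are the absolutely continuous parts, in Lebesgue's decomposition, of the coefficient measures of $S$.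

*Example.* On $\mathcal{O}(1)$ over $\mathbb{P}^1$ let the section $s=z$ have norm $1$. Then $\phi=\log|z|^2$ near $0$, the curvature current is $2\pi[0]$, and its absolutely continuous part is $0$.

We use a theorem of Boucksom (*On the volume of a line bundle*, Internat. J. Math. 2002): $\mathrm{vol}(L)\ge\int S_{ac}^n$ for every closed positive current $S\in c_1(L)$ on a compact Kähler manifold. In the last example it reads $1\ge0$.

**Theorem B.** In the situation of Theorem A:

1. There is an integer $c\ge1$, independent of $\Gamma'$, such that $\#f^{-1}(y)=c$ for almost every $y\in X$. In particular $f(\mathcal{M}')$ has full measure in $X$. Moreover $c\cdot\mathrm{vol}(\Gamma\backslash\mathbb{D})=\int_{\mathcal{M}}p^*\mathrm{vol}$.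
2. If $\Lambda\subset\mathrm{Aut}(\mathbb{D})$ is any discrete subgroup containing $\Gamma$, then $[\Lambda:\Gamma]<\infty$ and $c\,[\Lambda:\Gamma]\,\mathrm{vol}(\Lambda\backslash\mathbb{D})=\int_{\mathcal{M}}p^*\mathrm{vol}$.
3. For $\Lambda$ as in part 2 and any smooth projective compactification $\overline{\mathcal{M}}$ with SNC boundary $D$,
$$c\,[\Lambda:\Gamma]\cdot n!\,\mathrm{vol}(\Lambda\backslash\mathbb{D})\le(2\pi)^n\,\mathrm{vol}(K_{\overline{\mathcal{M}}}+D).$$
In particular $K_{\overline{\mathcal{M}}}+D$ is big. The constant is sharp for every $\mathbb{D}$.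

Part 2 extends the finite-index statement quoted in Section 5 from arithmetic to arbitrary discrete $\Lambda$.

*Example.* Let $n=1$ and $\mathcal{M}=\mathbb{P}^1\setminus\{0,1,\infty\}$ with $p=\mathrm{id}$, $\Lambda=\Gamma$ and $c=1$. The left side is $2\pi$ and the right side is $2\pi(-2+3)=2\pi$. In example (b) of Section 3 the degree of $\mathcal{M}\to Y$ is $c\,[\Lambda:\Gamma]$, because $\mathcal{M}\to Y$ factors through $\Gamma\backslash\Delta\to Y$; by Gauss–Bonnet $\mathrm{vol}(Y)=2\pi(2g_Y-2)$, and part 3 reads $\deg\cdot(2g_Y-2)\le2g_{\mathcal{M}}-2$, the inequality contained in the Riemann–Hurwitz formula.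

**Step B1 (counting preimages).** The aim is to identify the $c$ of (7) with a number of points. On the complement of the critical set of $f$, which is closed, $f$ is a local diffeomorphism. Cut this complement into countably many disjoint Borel sets $B_i$ on which $f$ is injective, each lying in an open set that $f$ maps diffeomorphically onto its image. For a test function $\psi\ge0$ we have $\int_{B_i}f^*(\psi\,\mathrm{vol})=\int_{f(B_i)}\psi\,\mathrm{vol}$. Critical points contribute nothing on the left, and by Sard their image is null. Summing over $i$,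
$$\int_{\mathcal{M}'}f^*(\psi\,\mathrm{vol})=\int_X\psi(y)\,\#f^{-1}(y)\,\mathrm{vol}.$$
Comparing with (7), $\#f^{-1}(y)=c$ for almost every $y$. So $c>0$ is an integer. With $\psi_j\uparrow1$ we get $c\,\mathrm{vol}(X)=\int_{\mathcal{M}'}f^*\mathrm{vol}=d\int_{\mathcal{M}}p^*\mathrm{vol}$. Dividing by $d$ gives the formula of part 1. Since $0<\mathrm{vol}(\Gamma\backslash\mathbb{D})<\infty$, the formula shows that $c$ does not depend on $\Gamma'$.

**Step B2 (finite index).** The aim is to see that a larger discrete group cannot be infinitely larger; we do not assume that $\Lambda$ is finitely generated. $\Lambda$ is countable, and for $1\ne\lambda\in\Lambda$ the fixed set of $\lambda$ is a proper closed analytic subset of $\mathbb{D}$. By Baire some point has trivial stabilizer in $\Lambda$, and as $\Lambda$ acts properly discontinuously, that point has an open neighborhood $B$ with $\lambda B\cap B=\emptyset$ for all $\lambda\ne1$. Let $\lambda_i$ represent the distinct cosets $\Gamma'\lambda_i$ in $\Gamma'\backslash\Lambda$. Each $q(\lambda_iB)\subset X$ has volume $\mathrm{vol}(B)$ because $q$ is injective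 on $\lambda_iB$. For $i\ne j$ they are disjoint: $\gamma'\lambda_ib=\gamma''\lambda_jb'$ with $\gamma',\gamma''\in\Gamma'$ and $b,b'\in B$ would force $\lambda_j^{-1}\gamma''^{-1}\gamma'\lambda_i=1$, so $\Gamma'\lambda_i=\Gamma'\lambda_j$. Hence $[\Lambda:\Gamma']\,\mathrm{vol}(B)\le\mathrm{vol}(X)<\infty$. So $[\Lambda:\Gamma]<\infty$, and $\Gamma'$ is a torsion-free subgroup of finite index in $\Lambda$. Then $\mathrm{vol}(\Lambda\backslash\mathbb{D})$ is defined and equals $\mathrm{vol}(X)/([\Lambda:\Gamma][\Gamma:\Gamma'])=\mathrm{vol}(\Gamma\backslash\mathbb{D})/[\Lambda:\Gamma]$. Part 2 follows from part 1.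

**Step B3 (a singular metric on $K_{\overline{\mathcal{M}}}+D$).** The aim is to read $p^*\omega_h^n$ as a metric on $K_{\overline{\mathcal{M}}}+D$ with positive curvature. By (1), $K$ times Lebesgue measure is a $G$-invariant volume form on $\mathbb{D}$, and so is $\omega_h^n$. As $G$ is transitive,
$$\omega_h^n=\mathrm{const}\cdot K\cdot(\text{Lebesgue measure}). \tag{8}$$
On a chart $U$ as in Section 4 let $e=\frac{dz_1}{z_1}\wedge\dots\wedge\frac{dz_a}{z_a}\wedge dz_{a+1}\wedge\dots\wedge dz_n$, a frame of $K_{\overline{\mathcal{M}}}+D$. Write $p^*\omega_h^n=F\,i^{n^2}e\wedge\bar e$ on $U\cap\mathcal{M}$. For a local branch of $p$ with Jacobian determinant $J$, (8) and $dz_1\wedge\dots\wedge dz_n=z_1\cdots z_a\,e$ give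
$$\log F=\log|J|^2+\log K(p)+\sum_{i\le a}\log|z_i|^2+\mathrm{const}.$$
Here $J\not\equiv0$ since $p$ is generically locally biholomorphic, and $\log K$ is psh. So $\log F$ is psh on $U\cap\mathcal{M}$ and not identically $-\infty$, and by Poincaré–Lelong
$$i\partial\bar\partial\log F=p^*\omega_h+2\pi[\mathrm{div}\,J]\quad\text{on }U\cap\mathcal{M}. \tag{9}$$
By (4), comparing determinants of Hermitian forms, $p^*\omega_h^n$ is at most a constant times $\prod_{i\le a}\frac{1}{|z_i|^2\log^2|z_i|}\prod_{i>a}\frac1{(1-|z_i|^2)^2}$ times Lebesgue measure. In terms of $e$ this says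
$$F\le C\prod_{i\le a}(\log|z_i|)^{-2}\quad\text{on }U(\tfrac12)\cap\mathcal{M}.$$
So $\log F$ is bounded above near $D$, and by Grauert–Remmert it extends uniquely to a psh function across $D$. If $e=g\,e'$ for another such frame $e'$, then $F'=F|g|^2$, so $|e|^2:=F^{-1}$ defines a singular Hermitian metric on $K_{\overline{\mathcal{M}}}+D$ over all of $\overline{\mathcal{M}}$. Its curvature current $\theta\ge0$ lies in $2\pi c_1(K_{\overline{\mathcal{M}}}+D)$. In (9) the term $[\mathrm{div}\,J]$ is carried by a null set, and $D$ is null, so $\theta_{ac}=p^*\omega_h$ almost everywhere.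

**Step B4 (the inequality).** The aim is to integrate. Boucksom's theorem for $S=\theta/2\pi$ gives
$$\int_{\mathcal{M}}p^*\omega_h^n\le(2\pi)^n\,\mathrm{vol}(K_{\overline{\mathcal{M}}}+D).$$
By part 2 and $\omega_h^n=n!\,\mathrm{vol}$ the left side is $c\,[\Lambda:\Gamma]\,n!\,\mathrm{vol}(\Lambda\backslash\mathbb{D})$. It is positive, so $K_{\overline{\mathcal{M}}}+D$ is big.

**Step B5 (sharpness).** The aim is to find equality for each $\mathbb{D}$. By Borel (1963), every $\mathbb{D}$ has a torsion-free cocompact lattice $\Gamma$. Take $\mathcal{M}=\Gamma\backslash\mathbb{D}$, $p=\mathrm{id}$, $\Lambda=\Gamma$; then $c=1$ and $D=\emptyset$. By (1), $|dz_1\wedge\dots\wedge dz_n|^2=K^{-1}$ is a $\Gamma$-invariant smooth metric on the canonical bundle, with curvature $i\partial\bar\partial\log K=\omega_h>0$. So $\omega_h\in2\pi c_1(K_{\mathcal{M}})$, and by Kodaira $K_{\mathcal{M}}$ is ample and $\mathcal{M}$ is projective. The left side is $\int_{\mathcal{M}}\omega_h^n=(2\pi)^nK_{\mathcal{M}}^n$, and so is the right side. This proves Theorem B. $\blacksquare$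

## 12. Maps of arbitrary rank and Siu's theorem

When $p$ is not generically locally biholomorphic, $T$ becomes a current instead of a multiple of $\int_X$. We recall what we need.

**Definition 10.** A real $(r,r)$-form is *positive* if its restriction to every $r$-dimensional complex subspace of each tangent space is a nonnegative multiple of the orientation. A current $T$ of bidimension $(r,r)$, acting on compactly supported smooth $2r$-forms, is *positive* if $T(\alpha)\ge0$ for positive $\alpha$, and *closed* if $T(d\eta)=0$ for compactly supported $\eta$.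

*Example.* If $V$ is a closed analytic subset of pure dimension $r$, then $[V](\alpha)=\int_{V_{reg}}\alpha$ is closed and positive.

**Definition 11.** Let $T$ be closed and positive of bidimension $(r,r)$. In local coordinates put $\beta=\frac i2\partial\bar\partial|z|^2$. The *Lelong number* at $x$ is $\nu(T,x)=\lim_{t\to0}\frac{1}{\pi^rt^{2r}}\int_{B(x,t)}T\wedge\beta^r$. Put $E_\epsilon(T)=\{x:\nu(T,x)\ge\epsilon\}$.

*Example.* If $V$ is a closed submanifold of dimension $r$, then $\int_{V\cap B(x,t)}\beta^r=r!\,\mathrm{vol}(V\cap B(x,t))\sim\pi^rt^{2r}$ for $x\in V$, so $\nu([V],x)=1$ on $V$ and $0$ off $V$.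

Siu's theorem (Invent. Math. 1974): for $\epsilon>0$, $E_\epsilon(T)$ is a closed analytic subset of dimension at most $r$, and $T\ge\epsilon[Z]$ for each of its $r$-dimensional irreducible components $Z$.

**Theorem C.** Let $\mathcal{M}$ be the complement of a proper closed analytic subset in a connected compact Kähler manifold, $m=\dim\mathcal{M}$. Let $\rho:\pi_1(\mathcal{M})\to\mathrm{Aut}(\mathbb{D})$ have discrete image $\Gamma$, and let $p:\mathcal{M}^u\to\mathbb{D}$ be any $\rho$-equivariant holomorphic map, of generic rank $r$. Then there is a unique irreducible closed analytic subset $\widetilde Z\subset\mathbb{D}$ of dimension $r$ containing $p(\mathcal{M}^u)$. It is $\Gamma$-invariant, and $\Gamma'\backslash\widetilde Z$ has finite $\omega_h^r$-volume for every torsion-free finite-index $\Gamma'\subset\Gamma$. In particular, if $p$ is a submersion at some point (with $m\ge n$ arbitrary), then $\Gamma$ is a lattice in $\mathrm{Aut}(\mathbb{D})$.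

*Example.* Let $Y=\Gamma_1\backslash\Delta$ be a compact curve of genus at least $2$ and let $p:\Delta\to\Delta^2$ be $z\mapsto(z,z)$, equivariant for the diagonal embedding of $\Gamma_1$. Here $r=1$, $\widetilde Z$ is the diagonal, and $\Gamma\backslash\widetilde Z\cong Y$ has finite volume. The group $\Gamma$ itself is not a lattice in $\mathrm{Aut}(\Delta^2)$: a fundamental domain is $F\times\Delta$ with $F$ one for $\Gamma_1$, which has infinite volume.

**Step C1 (reductions).** The aim is to reach Setting S. If $r=0$, then $p$ is constant and $\Gamma$ fixes its value, so $\Gamma$ is discrete in a compact stabilizer, hence finite; $\widetilde Z$ is that point and everything is clear. Let $r\ge1$. By Hironaka, blowing up smooth centers over the complement of $\mathcal{M}$, we may assume $\mathcal{M}=\overline{\mathcal{M}}\setminus D$ with $D$ SNC; such blow-ups keep $\overline{\mathcal{M}}$ compact Kähler. Let $\omega$ be a Kähler form on $\overline{\mathcal{M}}$. Steps 1–4 apply, with any torsion-free finite-index $\Gamma'$; fix one.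

**Step C2 (the current).** The aim is to push $\mathcal{M}'$ forward to $X$. For test forms $\alpha$ of degree $2r$ on $X$ set
$$T(\alpha)=\int_{\mathcal{M}'}f^*\alpha\wedge\pi^*\omega^{m-r}.$$
By (4a) this converges and $|T(\alpha)|\le C\sup|\alpha|_h$, so $T$ is a current. By (4b) with the closed form $\theta=\omega^{m-r}$, it is closed. If $\alpha$ has type different from $(r,r)$, the integrand does not have type $(m,m)$ and vanishes; so $T$ has bidimension $(r,r)$.

It is positive. Let $\alpha$ be positive. Restrict $f^*\alpha$ to an $r$-dimensional complex subspace $E$ of a tangent space: if $f_*$ is injective on $E$ we get the pullback of $\alpha|_{f_*E}\ge0$, and otherwise $0$. So $f^*\alpha$ is positive. At a given point choose coordinates with $\pi^*\omega=i\sum dz_j\wedge d\bar z_j$; then $\pi^*\omega^{m-r}=(m-r)!\sum_{|I|=m-r}\prod_{j\in I}i\,dz_j\wedge d\bar z_j$. Wedging $f^*\alpha$ with the term of index $I$ sees only the restriction of $f^*\alpha$ to the coordinate subspace $\{dz_j=0,\ j\in I\}$, which is nonnegative. So $f^*\alpha\wedge\pi^*\omega^{m-r}\ge0$ pointwise.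

The form $\omega_h^r$ is bounded and positive. With $0\le\psi_j\uparrow1$ as in Step 6, (4a) gives
$$\sup_jT(\psi_j\omega_h^r)\le\int_{\mathcal{M}'}f^*\omega_h^r\wedge\pi^*\omega^{m-r}<\infty. \tag{10}$$

**Step C3 (a piece of the image carries mass).** The aim is a lower bound for $T$ along the image of $f$. Near a point of $\mathcal{M}'$ where $f$ has rank $r$, which is then the rank nearby, the constant rank theorem gives coordinates on $U=U'\times U''$ with $f(z',z'')=\iota(z')$, where $\iota$ embeds $U'$ onto a connected closed submanifold $V$ of an open set $W\subset X$, $\dim V=r$. For a positive $(r,r)$-form $\alpha$ with compact support in $W$, the integrand of $T(\alpha)$ is nonnegative on $\mathcal{M}'$, and $f^*\alpha$ on $U$ has top degree in $z'$, so by Fubini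
$$T(\alpha)\ge\int_Uf^*\alpha\wedge\pi^*\omega^{m-r}=\int_{z'\in U'}\Big(\int_{\{z'\}\times U''}\pi^*\omega^{m-r}\Big)\iota^*\alpha\ge\epsilon\int_V\alpha,$$
with $\epsilon>0$ after shrinking $U$, since the inner integral is a positive continuous function of $z'$ (it is $1$ if $m=r$). So $T\ge\epsilon[V]$ on $W$, and $\nu(T,x)\ge\epsilon$ for $x\in V$.

**Step C4 (the analytic set in $X$).** The aim is to turn this local piece into a global closed analytic set. By Siu's theorem $E_\epsilon(T)$ is closed analytic of dimension at most $r$, and it contains $V$. It has countably many irreducible components, so by Baire one of them, $Z$, contains a nonempty open subset of $V$. Hence $\dim Z=r$ and $T\ge\epsilon[Z]$. The closed analytic subset $f^{-1}(Z)$ of the connected manifold $\mathcal{M}'$ has nonempty interior, so it is all of $\mathcal{M}'$: $f(\mathcal{M}')\subset Z$. By (10),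
$$\epsilon\int_{Z_{reg}}\psi_j\,\omega_h^r\le T(\psi_j\omega_h^r)\le\sup_kT(\psi_k\omega_h^r)<\infty,$$
and with $j\to\infty$ we see that $Z$ has finite $\omega_h^r$-volume.

**Step C5 (lifting to $\mathbb{D}$).** The aim is to find $\widetilde Z$. As $q\circ p$ factors as $\mathcal{M}^u\to\mathcal{M}'\xrightarrow{f}X$, we have $p(\mathcal{M}^u)\subset q^{-1}(Z)$, which has pure dimension $r$ because $q$ is a local biholomorphism. So $\mathcal{M}^u$ is the countable union of the closed analytic sets $p^{-1}(Z_i)$, with $Z_i$ the irreducible components of $q^{-1}(Z)$. By Baire one of these sets has nonempty interior, so it is all of $\mathcal{M}^u$. Let $\widetilde Z$ be that component.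

*Uniqueness.* Two distinct irreducible $r$-dimensional closed analytic sets meet in dimension less than $r$, whereas $p(\mathcal{M}^u)$ contains $r$-dimensional submanifolds. In particular $\widetilde Z$ does not depend on $\Gamma'$.

*Invariance.* For $\gamma\in\Gamma$, $\gamma\widetilde Z\supset\gamma p(\mathcal{M}^u)=p(\mathcal{M}^u)$, so $\gamma\widetilde Z=\widetilde Z$ by uniqueness.

*Finite volume.* Since $\widetilde Z$ is closed and $\Gamma'$-invariant, $q^{-1}(q(\widetilde Z))=\widetilde Z$, and $q(\widetilde Z)$ is a closed analytic subset of the irreducible $Z$ of the same dimension $r$. So $q(\widetilde Z)=Z$, and $\Gamma'\backslash\widetilde Z=Z$ has finite volume.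

*Submersions.* If $p$ is a submersion at some point, then $r=n$ and $\widetilde Z=\mathbb{D}$, so $\mathrm{vol}(\Gamma'\backslash\mathbb{D})<\infty$, and $\Gamma$ is a lattice by Step 7. This proves Theorem C. $\blacksquare$

## 13. Every lattice is such a monodromy group, up to finite index

**Proposition D.** A discrete subgroup $\Gamma\subset\mathrm{Aut}(\mathbb{D})$ is a lattice if and only if some finite-index subgroup of $\Gamma$ equals $\rho(\pi_1(\mathcal{M}))$ for a triple $(\mathcal{M},\rho,p)$ as in Theorem A.

An *irreducible* lattice in a product of simple groups is one that does not, up to finite index, split as a product of lattices along a splitting of the factors. *Example:* in $\mathrm{PSL}_2(\mathbb{R})^2$ the product $\mathrm{PSL}_2(\mathbb{Z})^2$ is a lattice that is not irreducible.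

*Proof.* **Step D1 (if).** The aim is to use Theorem A. If a finite-index subgroup is such an image, it is a lattice by Theorem A, so the discrete group $\Gamma$ containing it is a lattice.

**Step D2 (splitting the lattice).** The aim is to reduce to irreducible lattices. Let $\Gamma$ be a lattice. Lattices in $G$ are finitely generated, by a standard theorem, so by Selberg's lemma a finite-index subgroup of $\Gamma$ in $G^0$ is torsion-free. By the decomposition of lattices into irreducible ones (Raghunathan, *Discrete Subgroups of Lie Groups*, Ch. V), a further finite-index subgroup is $\Gamma'=\prod\Gamma_i$, with $\Gamma_i$ an irreducible torsion-free lattice in $\mathrm{Aut}(\mathbb{D}_i)^0$ and $\mathbb{D}=\prod\mathbb{D}_i$. We may still replace each $\Gamma_i$ by a finite-index subgroup.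

**Step D3 (quasi-projectivity of the factors).** The aim is to see that $\Gamma_i\backslash\mathbb{D}_i$ is algebraic. If $\mathrm{Aut}(\mathbb{D}_i)^0$ has real rank at least $2$, then $\Gamma_i$ is arithmetic (Margulis), and $\Gamma_i\backslash\mathbb{D}_i$ is quasi-projective (Baily–Borel). If the rank is $1$, then $\mathbb{D}_i$ is a complex ball. In dimension $1$ the quotient is a Riemann surface of finite area, that is, a compact one minus finitely many points, which is classical. In dimension at least $2$ it is quasi-projective by Siu–Yau (1982) and Mok (2012).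

**Step D4 (the triple).** Hence $\mathcal{M}=\Gamma'\backslash\mathbb{D}=\prod\Gamma_i\backslash\mathbb{D}_i$ is a connected smooth quasi-projective variety, smooth because $\Gamma'$ is torsion-free and so acts freely. Since $\mathbb{D}$ is simply connected, $\mathcal{M}^u=\mathbb{D}$ and $\pi_1(\mathcal{M})=\Gamma'$. Take $p=\mathrm{id}$ and $\rho=\mathrm{id}_{\Gamma'}$. $\blacksquare$
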